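# Erdős–Ulam ideals and ideals Rudin–Blass equivalent to the density ideal

## Growing fibres destroy the Erdős–Ulam property

Throughout, $\omega=\{0,1,2,\dots\}$ and $n$ is identified with $\{0,\dots,n-1\}$. Let $\mathcal Z=\{A\subseteq\omega:\lim_{n\to\infty}|A\cap n|/n=0\}$ be the ideal of sets of asymptotic density zero, and let $D_m=[2^m,2^{m+1})$, so that the $D_m$ partition $\omega\setminus\{0\}$. For a finite-to-one surjection $\pi\colon\omega\to\omega$ put
$$\mathcal I_\pi=\{B\subseteq\omega:\pi[B]\in\mathcal Z\},\qquad C_K=\{c\in\omega:|\pi^{-1}(c)|>K\},\qquad d^*(C)=\limsup_{m\to\infty}\frac{|C\cap D_m|}{2^m}.$$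

**Theorem 1.** (a) For every finite-to-one surjection $\pi$, the ideal $\mathcal I_\pi$ is $\leq_{RB}$-equivalent to $\mathcal Z$.

(b) $\mathcal I_\pi$ is isomorphic to an Erdős–Ulam ideal if and only if $\lim_{K\to\infty}d^*(C_K)=0$.

In particular, if $|\pi^{-1}(c)|=c+1$ for all $c$, then $\mathcal I_\pi$ is $\leq_{RB}$-equivalent (hence $\leq_K$-equivalent) to $\mathcal Z$ and is not isomorphic to an Erdős–Ulam ideal.

The "in particular" follows at once from (a) and (b): if $|\pi^{-1}(c)|=c+1$, then $C_K=\{c:c\ge K\}$ is cofinite, so $d^*(C_K)=1$ for every $K$.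

The theorem answers a problem from Adam Kwela, "Erdős-Ulam ideals vs. simple density ideals", arXiv:1711.03578 (2017). Erdős–Ulam ideals are the weighted versions of $\mathcal Z$, and all of them are $\leq_{RB}$-equivalent to $\mathcal Z$. The problem asks for a converse: if an ideal is $\leq_{RB}$-equivalent to $\mathcal Z$, must it be, up to relabelling the points of $\omega$, an Erdős–Ulam ideal? If so, is $\leq_K$-equivalence already enough? Theorem 1 says no to both.

To picture $\mathcal I_\pi$, think of $\omega$ as a row of finite columns, where the column over $c$ is the fibre $\pi^{-1}(c)$. A set $B$ is small if the set of columns that it touches has density zero. It does not matter how much of a column is touched. Part (b) says that this is an Erdős–Ulam ideal exactly when tall columns are rare.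

Three companion theorems follow at the end. Theorem 2 gives a class of ideals where the converse is true, Theorem 3 says when $\leq_K$-equivalence upgrades to $\leq_{RB}$-equivalence, and Theorem 4 counts the ideals involved.

## Ideals, weights and two orders

**Definition (ideal).** An ideal on $\omega$ is a family $\mathcal I\subseteq\mathscr P(\omega)$ closed under finite unions and subsets. We also require $\mathcal I\ne\mathscr P(\omega)$ and that all finite sets belong to $\mathcal I$.

For a finite-to-one surjection $\pi$, $\mathcal I_\pi$ is an ideal: it is closed under subsets and finite unions because $\pi[B\cup B']=\pi[B]\cup\pi[B']$; it contains the finite sets; and $\pi[\omega]=\omega\notin\mathcal Z$.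

**Definition (Erdős–Ulam ideal).** Let $f\colon\omega\to[0,\infty)$ satisfy $\sum_{i}f(i)=\infty$ and $f(n)/\sum_{i=0}^nf(i)\to0$. Then $\mathcal{EU}_f$ is the ideal given by
$$A\in\mathcal{EU}_f\iff\lim_{n\to\infty}\frac{\sum_{i\in A\cap n}f(i)}{\sum_{i=0}^{n-1}f(i)}=0 .$$

With $f\equiv1$ we get $\mathcal Z$. With $f(i)=1/(i+1)$ we get the sets of logarithmic density zero, and this is a different ideal. Indeed let $A=\bigcup_kD_{k^2}$. It is not in $\mathcal Z$, since $|A\cap 2^{k^2+1}|\ge\frac12\,2^{k^2+1}$. On the other hand $\frac12\le\sum_{i\in D_t}\frac1{i+1}\le1$ for every $t$. So if $2^m\le n<2^{m+1}$, the weight of $A\cap n$ is at most $\sqrt m+1$ and the weight of $n$ is at least $m/2$; hence $A\in\mathcal{EU}_f$.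

**Definition (isomorphism and orders).** Let $\mathcal I,\mathcal J$ be ideals on $\omega$.

- $\mathcal I$ and $\mathcal J$ are isomorphic if there is a bijection $\phi\colon\omega\to\omega$ with $A\in\mathcal I\iff\phi^{-1}[A]\in\mathcal J$ for all $A$.
- $\mathcal I\leq_K\mathcal J$ (Katětov order) if there is $\phi\colon\omega\to\omega$ with $\phi^{-1}[A]\in\mathcal J$ for all $A\in\mathcal I$.
- $\mathcal I\leq_{RB}\mathcal J$ (Rudin–Blass order) if there is a finite-to-one $\phi\colon\omega\to\omega$ with $A\in\mathcal I\iff\phi^{-1}[A]\in\mathcal J$ for all $A$.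

Two ideals are $\leq_{RB}$-equivalent (respectively $\leq_K$-equivalent) if each is below the other.

Clearly $\leq_{RB}$ implies $\leq_K$, with the same function. Both orders are transitive: compose the functions. An isomorphism $\phi$ and its inverse witness $\leq_{RB}$ in both directions, so both equivalences are invariant under isomorphism. The property of being literally equal to some $\mathcal{EU}_f$ is not invariant under relabelling $\omega$, which is why the problem speaks of Erdős–Ulam ideals up to isomorphism.

Here are some small examples. The map $n\mapsto2n$ witnesses $\mathcal Z\leq_K\mathcal Z$, because the preimage of $A$ has at most $|A\cap2n|$ elements below $n$. It does not witness $\mathcal Z\leq_{RB}\mathcal Z$: the preimage of the odd numbers is empty, yet the odd numbers are not in $\mathcal Z$. A $\leq_K$-witness need not be finite-to-one either: let $\phi(x)=0$ if $x$ is a square and $\phi(x)=x$ otherwise. The preimage of $A\in\mathcal Z$ is contained in $A\cup\{\text{squares}\}\in\mathcal Z$, but $\phi^{-1}(0)$ is infinite. A constant map, however, never witnesses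 $\mathcal I\leq_K\mathcal J$, since the preimage of some singleton would be $\omega$.

We use one fact about these ideals without proof.

**Known fact.** Every Erdős–Ulam ideal is $\leq_{RB}$-equivalent to $\mathcal Z$.

A second known fact explains why one could hope for a converse. If $g\colon\omega\to[0,\infty)$, $g(n)\to\infty$ and $n/g(n)\not\to0$, the *simple density ideal* is $\mathcal Z_g=\{A:|A\cap n|/g(n)\to0\}$. For $g(n)=n$ this is $\mathcal Z$; for $g(n)=\sqrt n$ it is smaller, since the set of squares is in $\mathcal Z$ but not in $\mathcal Z_g$. Within the class of simple density ideals the converse holds: such an ideal is Erdős–Ulam if and only if it is $\leq_{RB}$-equivalent to $\mathcal Z$, and here $\leq_{RB}$ can be replaced by $\leq_K$. The proofs below do not use this second fact.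

## Density zero, read block by block

All arguments work on the dyadic blocks $D_m$. This section justifies that.

**Lemma 1.** (i) If $a_t\ge0$ and $a_t\to0$, then $\sum_{t\le j}2^{t-j}a_t\to0$ as $j\to\infty$.

(ii) $A\in\mathcal Z$ if and only if $|A\cap D_m|/2^m\to0$.

*Proof.* (i) Given $\varepsilon>0$, take $T$ with $a_t\le\varepsilon$ for $t\ge T$. The sum is at most $2^{-j}\sum_{t<T}2^ta_t+\varepsilon\sum_{t\le j}2^{t-j}\le2^{-j}\sum_{t<T}2^ta_t+2\varepsilon$, and the first term tends to $0$.

(ii) If $A\in\mathcal Z$, use $|A\cap D_m|/2^m\le2\,|A\cap2^{m+1}|/2^{m+1}\to0$. Conversely, if $2^m\le n<2^{m+1}$, then $|A\cap n|\le1+\sum_{t\le m}|A\cap D_t|$. Dividing by $n\ge2^m$ gives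
$$\frac{|A\cap n|}n\le2^{-m}+\sum_{t\le m}2^{t-m}\frac{|A\cap D_t|}{2^t},$$
which tends to $0$ by (i). $\square$

Consequently
$$B\in\mathcal I_\pi\iff\frac{|\pi[B]\cap D_m|}{2^m}\to0. \tag{1}$$

## Four surjections by hand

*Fibres of size two.* Let $\pi(x)=\lfloor x/2\rfloor$. Then $|\pi[B]\cap n|\le|B\cap2n|\le2|\pi[B]\cap n|$, so $\mathcal I_\pi=\mathcal Z$. Here $C_2=\emptyset$, in agreement with (b).

*Tall columns over a thin set.* Let $|\pi^{-1}(c)|=c+1$ if $c$ is a power of $2$, and $|\pi^{-1}(c)|=1$ otherwise. Then $|C_K\cap D_m|\le1$ for $K\ge1$, so $d^*(C_K)=0$. Theorem 1(b) predicts an Erdős–Ulam ideal, although fibres are unbounded.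

*Tall columns on sets of positive density.* For $c\ge1$ let $|\pi^{-1}(c)|=v_2(c)+1$, where $v_2(c)$ is the exponent of $2$ in $c$, and let $|\pi^{-1}(0)|=1$. For $K\ge1$, $C_K$ consists of the positive multiples of $2^K$, so $|C_K\cap D_m|/2^m=2^{-K}$ for $m\ge K$. Thus $d^*(C_K)=2^{-K}$ is never $0$ but tends to $0$: again Erdős–Ulam.

*The triangle.* Let $|\pi^{-1}(c)|=c+1$ for all $c$. A natural way to measure $B$ on the columns over $D_m$ is to spread mass $2^{-m}$ evenly over each column:
$$\mu_m(B)=2^{-m}\sum_{c\in D_m}\frac{|B\cap\pi^{-1}(c)|}{|\pi^{-1}(c)|}. \tag{2}$$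
Let $B$ contain exactly one point of every column. Then $\mu_m(B)=2^{-m}\sum_{c\in D_m}\frac1{c+1}\le2^{-m}\to0$, but $\pi[B]=\omega$, so $B\notin\mathcal I_\pi$. These measures therefore fail to describe $\mathcal I_\pi$. This alone proves nothing: cleverer weights on cleverer blocks might work. The task in (b) is to defeat all of them at once.

## Listing selectors: $\mathcal I_\pi$ is Rudin–Blass equivalent to $\mathcal Z$

We prove Theorem 1(a).

**Step 1: $\mathcal Z\leq_{RB}\mathcal I_\pi$.** The witness is $\pi$ itself. As $\pi$ is onto, $\pi[\pi^{-1}[A]]=A$, so $\pi^{-1}[A]\in\mathcal I_\pi\iff A\in\mathcal Z$.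

**Step 2: the idea for $\mathcal I_\pi\leq_{RB}\mathcal Z$.** We need a finite-to-one $\psi$ such that $B\in\mathcal I_\pi\iff\psi^{-1}[B]\in\mathcal Z$. On a block $D_l$, the proportion of $\psi^{-1}[B]$ is the measure of $B$ under some measure with finite support. What we must recover is $|\pi[B]\cap D_m|/2^m$, which is not a measure of $B$. But it is a maximum of finitely many measures: if $g$ picks one point from each column over $D_m$, then $|\{c\in D_m:g(c)\in B\}|\le|\pi[B]\cap D_m|$, with equality for a suitable $g$. So we let different blocks $D_l$ test different selectors $g$.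

**Step 3: construction of $\psi$.** For each $m$ let $G_m$ be the set of all $g\colon D_m\to\omega$ with $g(c)\in\pi^{-1}(c)$ for all $c\in D_m$. It is finite and nonempty. Enumerate all pairs $(m,g)$ with $g\in G_m$ as $(m_l,g_l)_{l\in\omega}$ with $m_l$ nondecreasing. Every $m$ occurs at least once and finitely often, so $m_0=0$, $m_{l+1}\le m_l+1$, and hence $m_l\le l$; also $m_l\to\infty$. Choose $e_l\colon D_l\to D_{m_l}$ with all fibres of size $2^{l-m_l}$. Put $\psi=g_l\circ e_l$ on $D_l$, and let $\psi(0)$ be arbitrary.

**Step 4: $\psi$ is finite-to-one.** We have $\psi[D_l]\subseteq\pi^{-1}[D_{m_l}]$. So a point $y$ can have preimages in $D_l$ only if $\pi(y)\in D_{m_l}$, which happens for finitely many $l$.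

**Step 5: $\psi$ is a witness.** Counting through $e_l$, and using that $g_l(c)\in B$ implies $c=\pi(g_l(c))\in\pi[B]$, we get
$$\frac{|\psi^{-1}[B]\cap D_l|}{2^l}=\frac{|\{c\in D_{m_l}:g_l(c)\in B\}|}{2^{m_l}}\le\frac{|\pi[B]\cap D_{m_l}|}{2^{m_l}}. \tag{3}$$
If $B\in\mathcal I_\pi$, the right side tends to $0$ as $l\to\infty$, by (1) and $m_l\to\infty$; so $\psi^{-1}[B]\in\mathcal Z$ by Lemma 1. Conversely let $\psi^{-1}[B]\in\mathcal Z$. For each $m$ take $g\in G_m$ with $g(c)\in B$ whenever $c\in\pi[B]\cap D_m$, and let $l=l(m)$ be the index of $(m,g)$. Then (3) is an equality for $l(m)$. Since $l(m)\ge m\to\infty$, the left side at $l(m)$ tends to $0$, hence so does $|\pi[B]\cap D_m|/2^m$, and $B\in\mathcal I_\pi$. This proves (a). $\square$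

## Erdős–Ulam ideals seen through measures with disjoint supports

For (b) we need to use the hypothesis "isomorphic to an Erdős–Ulam ideal" without touching the weights $f$ and the bijection. From now on a *measure* is a finitely supported, finitely additive, nonnegative measure on $\mathscr P(\omega)$, so $\mu(A)=\sum_{x\in A}\mu(\{x\})$ is a finite sum. Its support is the set of points of positive mass, and an atom of $\mu$ means a value $\mu(\{x\})$. For example, the uniform probability measures on the blocks $D_m$ describe $\mathcal Z$, by Lemma 1.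

The next lemma extracts from an Erdős–Ulam ideal what the negative half of (b) will contradict.

**Lemma 2.** Let $\mathcal I$ be isomorphic to an Erdős–Ulam ideal. Then there are pairwise disjoint finite (possibly empty) sets $T_j$ and measures $\lambda_j$ ($j\in\omega$), with $\lambda_j$ concentrated on $T_j$, such that $\lambda_j(\omega)\le2$, $\alpha_j:=\sup_x\lambda_j(\{x\})\to0$, and for all $B\subseteq\omega$: if $\lambda_j(B)\to0$, then $B\in\mathcal I$.

*Proof.* It is enough to treat $\mathcal I=\mathcal{EU}_f$: if $A\in\mathcal I\iff\phi^{-1}[A]\in\mathcal{EU}_f$ with $\phi$ a bijection, replace $T_j$ by $\phi[T_j]$ and $\lambda_j(B)$ by $\lambda_j(\phi^{-1}[B])$. Let $s_n=\sum_{i<n}f(i)$, and cut $\omega$ where the total weight doubles: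
$$T_j=\{i:2^j\le s_{i+1}<2^{j+1}\},\qquad\lambda_j(B)=2^{-j}\sum_{i\in B\cap T_j}f(i).$$
The $T_j$ are disjoint, and they are finite because $s_n\to\infty$. If $T_j\neq\emptyset$, then $\sum_{i\in T_j}f(i)\le s_{\max T_j+1}<2^{j+1}$, so $\lambda_j(\omega)\le2$. For $i\in T_j$ we have $f(i)/2^j\le2f(i)/s_{i+1}$, since $s_{i+1}<2^{j+1}$. The ratio $f(i)/s_{i+1}$ tends to $0$ as $i\to\infty$, and $\min T_j\to\infty$ along the nonempty $T_j$ because they are disjoint. So $\alpha_j\to0$.

Now let $\lambda_j(B)\to0$. For $n$ with $s_n\ge1$ let $j$ be such that $n-1\in T_j$, so $s_n\ge2^j$. The indices $i<n$ outside $\bigcup_tT_t$ have $s_{i+1}<1$, so together they contribute at most $1$. Hence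
$$\frac{\sum_{i\in B\cap n}f(i)}{s_n}\le2^{-j}+\sum_{t\le j}2^{t-j}\lambda_t(B).$$
As $n\to\infty$, also $j\to\infty$, and the right side tends to $0$ by Lemma 1(i). So $B\in\mathcal{EU}_f$. $\square$

The next lemma goes the other way, and it is our only tool for recognising Erdős–Ulam ideals.

**Lemma 3.** Let $\theta_t$ ($t\in\omega$) be probability measures with finite, pairwise disjoint supports and $\alpha_t:=\max_x\theta_t(\{x\})\to0$. Then $\{A:\theta_t(A)\to0\}$ is isomorphic to an Erdős–Ulam ideal.

*Proof.* We lay out the supports one after the other and give the $t$-th one total weight $2^t$. The points outside all supports must be placed somewhere, with weight $0$.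

Let $R=\omega\setminus\bigcup_t\operatorname{supp}\theta_t$ be enumerated, finitely or infinitely, as $r_0,r_1,\dots$. Let $e\colon\omega\to\omega$ be the bijection that lists $\operatorname{supp}\theta_0,r_0,\operatorname{supp}\theta_1,r_1,\dots$, omitting $r_t$ if it does not exist. The positions used for $\operatorname{supp}\theta_t$ and $r_t$ form the $t$-th segment. Put $f(i)=2^t\theta_t(\{e(i)\})$ if $e(i)\in\operatorname{supp}\theta_t$, and $f(i)=0$ if $e(i)\in R$. The $t$-th segment has weight $2^t$, so $\sum f=\infty$; also $f(0)>0$. If $e(n)\in\operatorname{supp}\theta_t$ with $t\ge1$, then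
$$\frac{f(n)}{\sum_{i\le n}f(i)}\le\frac{2^t\alpha_t}{2^t-1}\le2\alpha_t .$$
So $\mathcal{EU}_f$ is defined.

Let $A'=e^{-1}[A]$. We show $\theta_t(A)\to0\iff A'\in\mathcal{EU}_f$, so that $e$ is an isomorphism. Suppose $\theta_t(A)\to0$, and let $n-1$ lie in the $t$-th segment with $t\ge1$. The weight of $n$ is at least $2^t-1\ge2^{t-1}$, and the weight of $A'\cap n$ is at most $\sum_{u\le t}2^u\theta_u(A)$. So the quotient is at most $2\sum_{u\le t}2^{u-t}\theta_u(A)$, which tends to $0$ by Lemma 1(i). Conversely, at the end of the $t$-th segment the total weight is $2^{t+1}-1$ and the weight of the part of $A'$ is at least $2^t\theta_t(A)$, so the quotient is at least $\theta_t(A)/2$. Hence $A'\in\mathcal{EU}_f$ implies $\theta_t(A)\to0$. $\square$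

## Rare tall columns: $\mathcal I_\pi$ is Erdős–Ulam

Here we prove the "if" half of (b). Assume $d^*(C_K)\to0$. We show that the naive measures (2) do describe $\mathcal I_\pi$.

They are probability measures with finite disjoint supports $\pi^{-1}[D_m]$ and atoms at most $2^{-m}$. For every $K\ge1$,
$$\mu_m(B)\le\frac{|\pi[B]\cap D_m|}{2^m}\le K\mu_m(B)+\frac{|C_K\cap D_m|}{2^m}. \tag{4}$$
The first inequality holds because each summand in (2) is at most $1$, and is $0$ unless $c\in\pi[B]$. For the second, a column $c\in(\pi[B]\cap D_m)\setminus C_K$ has at most $K$ points, at least one of them in $B$. So it contributes at least $2^{-m}/K$ to $\mu_m(B)$, and there are at most $K2^m\mu_m(B)$ such columns.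

If $B\in\mathcal I_\pi$, then $\mu_m(B)\to0$ by (1) and (4). If $\mu_m(B)\to0$, then (4) gives $\limsup_m|\pi[B]\cap D_m|/2^m\le d^*(C_K)$ for every $K$; letting $K\to\infty$ we get $B\in\mathcal I_\pi$. So $\mathcal I_\pi=\{B:\mu_m(B)\to0\}$, and Lemma 3 applies. $\square$

## Choosing the lightest point, and where averaging breaks

Now let $d^*(C_K)\not\to0$ and suppose that $\mathcal I_\pi$ is isomorphic to an Erdős–Ulam ideal. Lemma 2 hands us sets $T_j$ and measures $\lambda_j$. We want a set $B$ that touches many columns, so that $B\notin\mathcal I_\pi$, but has $\lambda_j(B)\to0$, so that $B\in\mathcal I_\pi$. It suffices to choose one point from each of many tall columns in such a way that every $\lambda_j$ of the chosen set is small.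

The sensible first try is to take from each column the point that is lightest for the measure $\lambda_j$ living there. If every column lies within a single $T_j$, this works. Choosing among $i$ points $V_c$ of column $c$, the lightest has mass at most $\lambda_j(V_c)/i$, and summing over the columns inside $T_j$ the chosen set has mass at most $\lambda_j(\omega)/i\le2/i$.

It breaks when the points of a column lie in different $T_j$'s. Take $N$ columns of $i\ge2$ points each, and let $T_1,\dots,T_i$ be the rows, each containing one point of every column. Let $\lambda_1$ be uniform on $T_1$ with total mass $1$, and let $\lambda_2,\dots,\lambda_i$ be uniform on their rows with total mass $2$. In every column the lightest point is the one in $T_1$. So $B=T_1$ and $\lambda_1(B)=1$, no matter how large $i$ is. In this example it is clear what one should do instead: distribute the columns cyclically among the rows. Each row then receives at most $N/i+1$ points, so $\lambda_j(B)\le\frac2N\left(\frac Ni+1\right)=\frac2i+\frac2N$ for all $j$.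

The general picture combines both difficulties: columns spread arbitrarily over the $T_j$, and masses inside $T_j$ vary. If we choose from each $V_c$ uniformly at random, the expected value of $\lambda_j(B)$ is at most $2/i$ for each $j$ separately. But we need one choice that is good for all $j$ simultaneously, and Lemma 2 gives no control over how many $T_j$ a collection of columns meets. What is needed is a deterministic way to limit how many points each $T_j$ receives, and to make sure that these are not its heavy points. A matching does both.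

## A spread-out selector from Hall's theorem

Recall Hall's theorem: in a finite bipartite graph with sides $X$ and $Y$, there is an injection sending each $x\in X$ to a neighbour of $x$ if and only if every $\Gamma\subseteq X$ has at least $|\Gamma|$ neighbours.

**Lemma 4.** Let $i\ge1$, let $V_c$ ($c\in X$, $X$ finite) be pairwise disjoint sets with $|V_c|=i$, let the $T_j$ be pairwise disjoint finite sets, and let $\lambda_j$ be a measure concentrated on $T_j$. Then there are $x_c\in V_c$ such that $B=\{x_c:c\in X\}$ satisfies, for all $j$,
$$\lambda_j(B)\le\sup_x\lambda_j(\{x\})+\tfrac1i\lambda_j(\omega). \tag{5}$$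

*Proof.* **Step 1: cut into groups.** We form groups so that one point per group will be a harmless choice. Let $V=\bigcup_cV_c$. For each $j$ list $V\cap T_j$ in order of nonincreasing $\lambda_j$-mass, and cut the list into consecutive groups of size $i$, the last one possibly smaller. Each point of $V\setminus\bigcup_jT_j$ forms a group by itself. This is a partition of $V$ into groups of at most $i$ points.

**Step 2: at most one point per group.** Join $c\in X$ to every group that meets $V_c$. Let $\Gamma\subseteq X$. The $i|\Gamma|$ points of $\bigcup_{c\in\Gamma}V_c$ all lie in groups that are neighbours of $\Gamma$, and each group has at most $i$ points. So $\Gamma$ has at least $|\Gamma|$ neighbours. By Hall's theorem there is an injection from $X$ to the groups sending $c$ to an adjacent group. Let $x_c$ be a point of $V_c$ in the group assigned to $c$.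

**Step 3: estimate.** Fix $j$. From each group of $V\cap T_j$ the set $B$ contains at most one point. The point in the first group has mass at most $\sup_x\lambda_j(\{x\})$. A point in a later group has mass at most that of every point of the preceding group $G$. As $G$ is not the last group, it has exactly $i$ points, so the mass is at most $\frac1i\lambda_j(G)$. Different later groups have different preceding groups, and these are disjoint. Summing gives (5). $\square$

## Frequent tall columns: $\mathcal I_\pi$ is not Erdős–Ulam

We prove the "only if" half of (b). Since $d^*(C_K)$ is nonincreasing in $K$ and does not tend to $0$, there is $\varepsilon>0$ with $d^*(C_K)>\varepsilon$ for all $K$. Suppose for contradiction that $\mathcal I_\pi$ is isomorphic to an Erdős–Ulam ideal, and take $T_j,\lambda_j,\alpha_j$ from Lemma 2.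

**Step 1: separate the blocks.** We want to apply Lemma 4 once for each $i\ge1$, to columns of more than $i$ points, without the different applications interfering in the same $T_j$. Choose $m_1<m_2<\cdots$ such that $|C_i\cap D_{m_i}|\ge\varepsilon2^{m_i}$ and, with $S_i=\pi^{-1}[D_{m_i}]$, every $T_j$ meets at most one $S_i$. This is possible. Having $m_1,\dots,m_{i-1}$, the set $S_1\cup\dots\cup S_{i-1}$ is finite, so only finitely many of the disjoint sets $T_j$ meet it. Let $F$ be the union of these $T_j$. As $\pi[F]$ is finite, $\pi^{-1}[D_m]\cap F=\emptyset$ for all large $m$. As $d^*(C_i)>\varepsilon$, infinitely many $m$ satisfy $|C_i\cap D_m|\ge\varepsilon2^m$. So a suitable $m_i$ exists, and no $T_j$ that meets an earlier $S_{i'}$ meets $S_i$.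

**Step 2: choose one point per tall column.** Fix $i\ge 1$. For $c\in C_i\cap D_{m_i}$ choose $V_c\subseteq\pi^{-1}(c)$ with $|V_c|=i$. Lemma 4 gives $x_c\in V_c$ such that $B_i=\{x_c:c\in C_i\cap D_{m_i}\}\subseteq S_i$ satisfies, for all $j$,
$$\lambda_j(B_i)\le\alpha_j+\tfrac1i\lambda_j(\omega)\le\alpha_j+\tfrac2i.$$

**Step 3: the union is small for the measures.** Let $B=\bigcup_iB_i$ and $\eta>0$. Take $i_0$ with $2/i_0<\eta$. Only finitely many $T_j$ meet $S_1\cup\dots\cup S_{i_0}$. Any other $T_j$ meets no $S_i$, in which case $\lambda_j(B)=0$, or exactly one $S_i$, with $i>i_0$, in which case $\lambda_j(B)=\lambda_j(B_i)\le\alpha_j+\eta$. As $\alpha_j\to0$ and $\eta$ was arbitrary, $\lambda_j(B)\to0$. By Lemma 2, $B\in\mathcal I_\pi$.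

**Step 4: the union is large for $\mathcal I_\pi$.** As $B_{i'}\subseteq\pi^{-1}[D_{m_{i'}}]$ for every $i'$, we have $\pi[B]\cap D_{m_i}=\pi[B_i]=C_i\cap D_{m_i}$, which has at least $\varepsilon2^{m_i}$ elements, for every $i$. So $B\notin\mathcal I_\pi$ by (1). This contradiction proves (b), and with it Theorem 1. $\square$

So the answer to both parts of the problem is no.

## Disjoint supports: the converse holds

The witness $\psi$ in the proof of (a) describes $\mathcal I_\pi$ by measures $B\mapsto|\psi^{-1}[B]\cap D_l|/2^l$ with heavily overlapping supports: all selectors for one $m$ live on the same columns. If the supports are disjoint, no counterexample arises.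

**Theorem 2.** Let $(\mu_n)$ be measures with finite, pairwise disjoint supports, and suppose $\mathcal Z_\mu=\{A:\mu_n(A)\to0\}\ne\mathscr P(\omega)$. The following are equivalent:

1. $\mathcal Z_\mu$ is isomorphic to an Erdős–Ulam ideal;
2. $\mathcal Z_\mu$ is $\leq_{RB}$-equivalent to $\mathcal Z$;
3. $\mathcal Z\leq_K\mathcal Z_\mu$;
4. $\limsup_n\mu_n(\omega)<\infty$ and $\max_x\mu_n(\{x\})\to0$.

$\mathcal Z_\mu$ is an ideal, since each point is in at most one support. Two examples show how (4) can fail. If $\mu_n$ is the unit mass at $n$, then $\mathcal Z_\mu$ is the ideal of finite sets, and the atoms do not tend to $0$. If $\mu_n$ gives mass $n2^{-n}$ to each point of $D_n$, then $\mu_n(\omega)=n\to\infty$. In both cases the theorem says $\mathcal Z\not\leq_K\mathcal Z_\mu$. Note also that by Theorem 2 the ideal $\mathcal I_\pi$ of the triangle is not of the form $\mathcal Z_\mu$ with disjoint supports.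

We need one small tool, used again for Theorem 3.

**Lemma 5.** Let $E_i$ ($i\ge1$) be finite sets with $|E_i\cap n|\le2^{-i}n$ for all $n$. Then $\bigcup_iE_i\in\mathcal Z$.

*Proof.* For every $I$ and $n\ge1$, $\left|\bigcup_iE_i\cap n\right|/n\le\frac1n\sum_{i<I}|E_i|+\sum_{i\ge I}2^{-i}$. Let $n\to\infty$, then $I\to\infty$. $\square$

*Proof of Theorem 2.* (1)$\Rightarrow$(2) is the known fact, since $\leq_{RB}$-equivalence is invariant under isomorphism. (2)$\Rightarrow$(3) holds because $\leq_{RB}$ implies $\leq_K$.

**Step 1: (3) implies that the atoms tend to $0$.** Let $\phi$ witness $\mathcal Z\leq_K\mathcal Z_\mu$. If atoms do not tend to $0$, there are $\varepsilon>0$, $n_0<n_1<\cdots$ and $x_i$ with $\mu_{n_i}(\{x_i\})\ge\varepsilon$. The $x_i$ are distinct, as supports are disjoint, and no infinite subset of $X=\{x_i:i\in\omega\}$ is in $\mathcal Z_\mu$. For each $v$ we have $\{v\}\in\mathcal Z$, so $\phi^{-1}[\{v\}]\in\mathcal Z_\mu$ and $\phi^{-1}[\{v\}]\cap X$ is finite. Hence $\phi[X]$ is infinite, and it contains an infinite set $A\in\mathcal Z$ (choose elements $a_0<a_1<\cdots$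 with $a_k\ge2^k$). Then $\phi^{-1}[A]\in\mathcal Z_\mu$, but $\phi^{-1}[A]\cap X$ is infinite because $A\subseteq\phi[X]$. This is a contradiction.

**Step 2: (3) implies that the masses are bounded.** Suppose $\limsup_n\mu_n(\omega)=\infty$ and let $q_i=2^i$ for $i\ge1$. The idea is to find in a large mass a part of mass $1$ that $\phi$ sends to a very thin set. As $[0,q_i)\in\mathcal Z$, we have $\mu_n(\phi^{-1}[[0,q_i)])\to0$ as $n\to\infty$. So there are $n_1<n_2<\cdots$ with $\mu_{n_i}(\omega)\ge q_i+1$ and $\mu_{n_i}(\phi^{-1}[[0,q_i)])\le1$. Then $\phi^{-1}[\omega\setminus[0,q_i)]$ has $\mu_{n_i}$-mass at least $q_i$. There are $q_i$ residue classes mod $q_i$, so some residue class $P$ satisfies $\mu_{n_i}(\phi^{-1}[P\setminus[0,q_i)])\ge1$. Let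
$$A_i=(P\setminus[0,q_i))\cap\phi[\operatorname{supp}\mu_{n_i}].$$
This set is finite and $\mu_{n_i}(\phi^{-1}[A_i])\ge1$. If $r<q_i$ is the residue, the elements of $P\setminus[0,q_i)$ are $r+q_i,r+2q_i,\dots$; if $k$ of them are below $n$, then $kq_i\le n$. So $|A_i\cap n|\le2^{-i}n$ for all $n$. By Lemma 5, $A=\bigcup_iA_i\in\mathcal Z$, hence $\phi^{-1}[A]\in\mathcal Z_\mu$. But $\mu_{n_i}(\phi^{-1}[A])\ge1$ for all $i$, a contradiction. So (3)$\Rightarrow$(4).

**Step 3: (4) implies (1), grouping the measures.** We want to apply Lemma 3, which needs probability measures. We cannot simply normalise every $\mu_n$: if $\mu_n(\omega)\to0$ along a subsequence, then the union of those supports may belong to $\mathcal Z_\mu$, and it would not be small for the normalised measures. Instead we attach the light measures to heavy ones, few at a time.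

Discard zero measures; this does not change $\mathcal Z_\mu$, and infinitely many measures remain because $\omega\notin\mathcal Z_\mu$. Every $\mu_n(\omega)$ is finite, so $C=\sup_n\mu_n(\omega)<\infty$ by (4). As $\omega\notin\mathcal Z_\mu$, there is $\delta>0$ such that $N_0=\{n:\mu_n(\omega)\ge\delta\}$ is infinite. For $\ell\ge1$ let $N_\ell=\{n:\delta2^{-\ell}\le\mu_n(\omega)<\delta2^{-\ell+1}\}$. The sets $N_\ell$, $\ell\ge0$, partition the index set. Counting elements from $0$, let $G_t$ consist of the $t$-th element of $N_0$ together with, for each $\ell$ with $1\le\ell\le t$, the $(t-\ell)$-th element of $N_\ell$, if it exists. The $k$-th element of $N_\ell$ lies in $G_{k+\ell}$ and in no other $G_t$. So the $G_t$ are finite, nonempty, and partition the index set; in particular $\min G_t\to\infty$.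

Put $\theta'_t=\sum_{n\in G_t}\mu_n$. Then $\delta\le\theta'_t(\omega)\le C+\sum_{\ell\ge1}\delta2^{-\ell+1}=C+2\delta$, and the supports are finite and pairwise disjoint. As the $\mu_n$ have disjoint supports, an atom of $\theta'_t$ is an atom of some $\mu_n$ with $n\in G_t$, so the atoms tend to $0$ by (4).

**Step 4: grouping does not change the ideal.** We claim $\mu_n(A)\to0\iff\theta'_t(A)\to0$. If $\theta'_t(A)\to0$, then $\mu_n(A)\to0$, since $\mu_n\le\theta'_t$ for $n\in G_t$ and $t\to\infty$ as $n\to\infty$, each $G_t$ being finite. Conversely let $\mu_n(A)\to0$. For each $L$, $G_t$ contains at most one element of each $N_\ell$, so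
$$\theta'_t(A)\le(L+1)\max_{n\in G_t}\mu_n(A)+\sum_{\ell>L}\delta2^{-\ell+1}=(L+1)\max_{n\in G_t}\mu_n(A)+\delta2^{1-L}.$$
The first term tends to $0$ as $t\to\infty$ because $\min G_t\to\infty$, and $L$ is arbitrary. This proves the claim.

Finally let $\theta_t=\theta'_t/\theta'_t(\omega)$. Since $\delta\le\theta'_t(\omega)\le C+2\delta$, the atoms of $\theta_t$ tend to $0$ and $\theta_t(A)\to0\iff\theta'_t(A)\to0\iff A\in\mathcal Z_\mu$. By Lemma 3, $\mathcal Z_\mu$ is isomorphic to an Erdős–Ulam ideal. $\square$

## From a Katětov witness to a Rudin–Blass witness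

**Theorem 3.** If $\mathcal I\leq_{RB}\mathcal Z$ and $\mathcal Z\leq_K\mathcal I$, then $\mathcal Z\leq_{RB}\mathcal I$. So for ideals $\leq_{RB}$-below $\mathcal Z$, $\leq_K$-equivalence and $\leq_{RB}$-equivalence to $\mathcal Z$ coincide.

One would first try to use the given $\leq_K$-witness $\phi$ itself. The two small examples after the definition of the orders show what can go wrong: $\phi$ need not be finite-to-one, and $\phi^{-1}[A]\in\mathcal I$ need not imply $A\in\mathcal Z$. The proof repairs both defects. It composes $\phi$ with colourings that balance the mass, and changes the colouring as one moves along $\omega$. The target is not $\mathcal Z$ but an Erdős–Ulam ideal $\mathcal Z_Q$, which is just as good by the known fact.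

*Proof.* Let $\psi$ be finite-to-one with $A\in\mathcal I\iff\psi^{-1}[A]\in\mathcal Z$, and put $\nu_k(A)=|\psi^{-1}[A]\cap D_k|/2^k$. The $\nu_k$ are probability measures with finite supports $\psi[D_k]$, each point lies in finitely many supports, and $\mathcal I=\{A:\nu_k(A)\to0\}$ by Lemma 1. Let $\phi$ witness $\mathcal Z\leq_K\mathcal I$.

**Step 1: uniform smallness.** This step makes the hypothesis on $\phi$ quantitative. *For every $\varepsilon>0$ there are $\delta>0$ and $N$ such that $\nu_k(\phi^{-1}[E])\le\varepsilon$ whenever $k\ge N$ and $|E\cap n|\le\delta n$ for all $n$.* Otherwise, for some $\varepsilon>0$ and every $i\ge1$ (take $\delta=2^{-i}$ and $N=i$) there are $E_i$ and $k_i\ge i$ with $|E_i\cap n|\le2^{-i}n$ for all $n$ and $\nu_{k_i}(\phi^{-1}[E_i])>\varepsilon$. Replacing $E_i$ by $E_i\cap\phi[\operatorname{supp}\nu_{k_i}]$ changes neither property, so we may take $E_i$ finite. By Lemma 5, $E=\bigcup_iE_i\in\mathcal Z$, so $\phi^{-1}[E]\in\mathcal I$. But $\nu_{k_i}(\phi^{-1}[E])>\varepsilon$ and $k_i\to\infty$, a contradiction.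

Consequently
$$\alpha_k:=\max_v\nu_k(\phi^{-1}[\{v\}])\to0 .$$
Indeed, let $\varepsilon>0$, with $\delta,N$ as above. If $v+1\ge1/\delta$, then $E=\{v\}$ satisfies $|E\cap n|\le\delta n$ for all $n$: the left side is $0$ for $n\le v$, and for $n\ge v+1$ it is $1\le\delta(v+1)\le\delta n$. So $\nu_k(\phi^{-1}[\{v\}])\le\varepsilon$ for all these $v$ and all $k\ge N$. For the finitely many other $v$, $\nu_k(\phi^{-1}[\{v\}])\to0$ because $\{v\}\in\mathcal Z$. More generally, $\nu_k(\phi^{-1}[F])\to0$ for every finite $F$.

**Step 2: cut $\omega$ into intervals adapted to the supports.** On the $j$-th interval we shall use the $j$-th colouring. Choose $0=p_0<p_1<\cdots$ and put $I_j=[p_j,p_{j+1})$, so that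

- every $\operatorname{supp}\nu_k$ that meets $[0,p_j)$ is contained in $[0,p_{j+1})$;
- there is $k_j\ge j$ with $\operatorname{supp}\nu_{k_j}\subseteq I_j$.

Given $p_j$, only finitely many supports meet $[0,p_j)$. So we can pick $k_j\ge j$ whose support does not meet $[0,p_j)$, and then $p_{j+1}>p_j$ large enough to bound that support and all supports meeting $[0,p_j)$.

Each $\operatorname{supp}\nu_k$ is contained in some $I_j\cup I_{j+1}$: if $j$ is least such that the support meets $I_j$, then it does not meet $[0,p_j)$, and it meets $[0,p_{j+1})$, so it is contained in $[0,p_{j+2})$. Let $m_j=\min\{k:\operatorname{supp}\nu_k\cap I_j\ne\emptyset\}$, which exists because of $k_j$. As each support meets at most two of the $I_j$, we have $m_j\to\infty$.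

Next we choose the number $n_j\ge1$ of colours for $I_j$. We want integers $n_j\to\infty$ with
$$n_j\alpha_{k_j}\le\tfrac12\ \text{ for all large }j,\qquad\beta_j:=\sup_{k\ge m_j}\nu_k(\phi^{-1}[[0,n_j)])\to0. \tag{6}$$
For each fixed $M$, $M\alpha_{k_j}\to0$ and $\sup_{k\ge m_j}\nu_k(\phi^{-1}[[0,M)])\to0$ as $j\to\infty$, because $k_j\to\infty$ and $m_j\to\infty$. So there are $J_1<J_2<\cdots$ such that for $j\ge J_M$ we have $M\alpha_{k_j}\le\frac12$ and $\sup_{k\ge m_j}\nu_k(\phi^{-1}[[0,M)])\le\frac1M$. Put $n_j=\max\{M:J_M\le j\}$ for $j\ge J_1$ and $n_j=1$ for $j<J_1$. Then $n_j\to\infty$, and for $j\ge J_1$ we have $n_j\alpha_{k_j}\le\frac12$ and $\beta_j\le1/n_j$.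

**Step 3: balanced colourings.** *There is $c_j\colon\omega\to n_j$, bijective from each block $[rn_j,(r+1)n_j)$ onto $n_j$, such that the loads $\ell_j(b)=\nu_{k_j}(\phi^{-1}[c_j^{-1}[\{b\}]])$, $b<n_j$, differ pairwise by at most $\alpha_{k_j}$.* That each colour occurs once per block keeps colour classes thin; that the loads are equal makes every colour count.

Define $c_j$ block by block. Order the points $v$ of the block by the weight $\nu_{k_j}(\phi^{-1}[\{v\}])\le\alpha_{k_j}$. Give the heaviest point to the currently least loaded colour, the second heaviest to the second least loaded, and so on. We check by induction that the spread stays at most $\alpha_{k_j}$; it is $0$ at the start. Let the current loads be $a_1\le\dots\le a_{n_j}$ and the new weights $b_1\ge\dots\ge b_{n_j}$. For $u<w$ the new difference is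
$$(a_w+b_w)-(a_u+b_u)=(a_w-a_u)-(b_u-b_w),$$
and both brackets lie in $[0,\alpha_{k_j}]$, so the difference lies in $[-\alpha_{k_j},\alpha_{k_j}]$. Only finitely many blocks carry mass, so the final loads have the same property.

The loads add up to $\nu_{k_j}(\omega)=1$, so the largest is at least $1/n_j$. For large $j$, by (6), every load satisfies
$$\ell_j(b)\ge\frac1{n_j}-\alpha_{k_j}\ge\frac1{2n_j}. \tag{7}$$

**Step 4: the new witness.** Let $Q=\bigcup_j\{j\}\times n_j$. For $B\subseteq Q$ let $B_j=\{b:(j,b)\in B\}$, and let $\mathcal Z_Q=\{B\subseteq Q:|B_j|/n_j\to0\}$. Define $\chi\colon\omega\to Q$ by $\chi(x)=(j,c_j(\phi(x)))$ for $x\in I_j$. As $\chi^{-1}[\{j\}\times n_j]=I_j$ is finite, $\chi$ is finite-to-one. We claim $B\in\mathcal Z_Q\iff\chi^{-1}[B]\in\mathcal I$.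

**Step 5: $B\in\mathcal Z_Q$ implies $\chi^{-1}[B]\in\mathcal I$.** Let $\varepsilon>0$, and take $\delta,N$ from Step 1. Put $E_j=c_j^{-1}[B_j]\setminus[0,n_j)$. If $n\le n_j$, then $E_j\cap n=\emptyset$. If $n>n_j$, then $n$ meets exactly the blocks with $r=0,1,\dots,\lceil n/n_j\rceil-1$, and $E_j$ has $|B_j|$ points in each block with $r\ge1$. So
$$|E_j\cap n|\le|B_j|\left(\lceil n/n_j\rceil-1\right)\le\frac{|B_j|}{n_j}\,n .$$
(Removing the block $[0,n_j)$ is what makes this true also for small $n$.) For large $j$ we have $|B_j|/n_j\le\delta$, so $\nu_k(\phi^{-1}[E_j])\le\varepsilon$ for all $k\ge N$.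

Let $\operatorname{supp}\nu_k\subseteq I_j\cup I_{j+1}$ with $j=j(k)$. As each $I_j\cup I_{j+1}$ meets only finitely many supports, $j(k)\to\infty$ as $k\to\infty$. For each $i$,
$$\chi^{-1}[B]\cap I_i\subseteq\phi^{-1}[c_i^{-1}[B_i]]\subseteq\phi^{-1}[E_i]\cup\phi^{-1}[[0,n_i)] .$$
If $I_i$ meets $\operatorname{supp}\nu_k$, then $k\ge m_i$, so $\nu_k(\phi^{-1}[[0,n_i)])\le\beta_i$. Summing over those $i\in\{j,j+1\}$ for which $I_i$ meets $\operatorname{supp}\nu_k$, we get for all large $k$
$$\nu_k(\chi^{-1}[B])\le\sum_i\left(\nu_k(\phi^{-1}[E_i])+\beta_i\right)\le2\varepsilon+\beta_j+\beta_{j+1}.$$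
Since $\beta_j\to0$ and $\varepsilon$ is arbitrary, $\nu_k(\chi^{-1}[B])\to0$, i.e. $\chi^{-1}[B]\in\mathcal I$.

**Step 6: $B\notin\mathcal Z_Q$ implies $\chi^{-1}[B]\notin\mathcal I$.** Let $|B_j|/n_j\ge\eta>0$ for infinitely many $j$. As $\operatorname{supp}\nu_{k_j}\subseteq I_j$, for large such $j$ we have by (7)
$$\nu_{k_j}(\chi^{-1}[B])=\sum_{b\in B_j}\ell_j(b)\ge\frac{|B_j|}{2n_j}\ge\frac\eta2 .$$
Since $k_j\to\infty$, $\chi^{-1}[B]\notin\mathcal I$. This proves the claim.

**Step 7: conclusion.** Identify $Q$ with $\omega$ by a bijection. By Steps 4–6, $\mathcal Z_Q\leq_{RB}\mathcal I$. The uniform probability measures on the sets $\{j\}\times n_j$ have atoms $1/n_j\to0$, so by Lemma 3 the ideal $\mathcal Z_Q$ is isomorphic to an Erdős–Ulam ideal. By the known fact it is $\leq_{RB}$-equivalent to $\mathcal Z$. Hence $\mathcal Z\leq_{RB}\mathcal Z_Q\leq_{RB}\mathcal I$, and $\mathcal Z\leq_{RB}\mathcal I$ by transitivity.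

For the second sentence of the theorem, let $\mathcal I\leq_{RB}\mathcal Z$. If $\mathcal I$ is $\leq_K$-equivalent to $\mathcal Z$, then $\mathcal Z\leq_K\mathcal I$, so $\mathcal Z\leq_{RB}\mathcal I$, and $\mathcal I$ is $\leq_{RB}$-equivalent to $\mathcal Z$. The converse is clear. $\square$

## Counting the two equivalence classes of $\mathcal Z$

**Theorem 4.** There are $2^{2^\omega}$ pairwise non-isomorphic ideals $\leq_K$-equivalent to $\mathcal Z$, but only at most $2^\omega$ ideals $\leq_{RB}$-equivalent to $\mathcal Z$.

*Proof.* **Step 1: the upper bound.** If $\phi$ witnesses $\mathcal I\leq_{RB}\mathcal Z$, then $\mathcal I=\{A:\phi^{-1}[A]\in\mathcal Z\}$ is determined by $\phi$. There are $2^\omega$ functions from $\omega$ to $\omega$.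

**Step 2: many ideals $\leq_K$-equivalent to $\mathcal Z$.** For a maximal ideal $\mathcal M\supseteq\mathcal Z$ let $\mathcal K_{\mathcal M}$ be the ideal, on $\omega\times2$ identified with $\omega$, of all sets $A\times\{0\}\cup B\times\{1\}$ with $A\in\mathcal Z$ and $B\in\mathcal M$. The map $(x,e)\mapsto x$ witnesses $\mathcal Z\leq_K\mathcal K_{\mathcal M}$: the preimage of $A\in\mathcal Z$ is $A\times\{0\}\cup A\times\{1\}$, and $A\in\mathcal M$ because $\mathcal Z\subseteq\mathcal M$. The map $x\mapsto(x,0)$ witnesses $\mathcal K_{\mathcal M}\leq_K\mathcal Z$: the preimage of $A\times\{0\}\cup B\times\{1\}$ is $A$. Different $\mathcal M$ give different ideals $\mathcal K_{\mathcal M}$.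

**Step 3: there are $2^{2^\omega}$ maximal ideals containing $\mathcal Z$.** Let $q(x)=m$ for $x\in D_m$, and $q(0)=0$. Let $\mathcal U$ be a nonprincipal ultrafilter on $\omega$. If $U\in\mathcal U$, then $U$ is infinite, so $q^{-1}[U]$ contains infinitely many whole blocks $D_m$ and is not in $\mathcal Z$ by Lemma 1. Thus $q^{-1}[U]\not\subseteq A$ for every $A\in\mathcal Z$, that is, $q^{-1}[U]\cap(\omega\setminus A)\ne\emptyset$. The families $\{q^{-1}[U]:U\in\mathcal U\}$ and $\{\omega\setminus A:A\in\mathcal Z\}$ are closed under finite intersections, so their union has the finite intersection property and extends to an ultrafilter. The complements of the members of this ultrafilter form a maximal ideal containing $\mathcal Z$. If $\mathcal U\ne\mathcal U'$, there is $U\in\mathcal U$ with $\omega\setminus U\in\mathcal U'$; the two extensions contain $q^{-1}[U]$ and its complement respectively, so they are different. By Pospíšil's theorem there are $2^{2^\omega}$ nonprincipal ultrafilters on $\omega$.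

**Step 4: passing to isomorphism classes.** There are at most $2^\omega$ bijections of $\omega$, so each isomorphism class has at most $2^\omega$ members. The $2^{2^\omega}$ ideals $\mathcal K_{\mathcal M}$ therefore fall into $2^{2^\omega}$ isomorphism classes; choose one ideal from each. $\square$

Step 2 gives another way to see that the $\leq_K$-version of the problem has a negative answer. There are at most $2^\omega$ functions $f$ and at most $2^\omega$ bijections, so at most $2^\omega$ ideals are isomorphic to an Erdős–Ulam ideal, and most of the $\mathcal K_{\mathcal M}$ are not. This counting says nothing about the $\leq_{RB}$-version, where by Theorem 4 there are at most $2^\omega$ ideals to begin with. There the negative answer comes from Theorem 1.
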